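# A fragmentable Stone space of a minimally generated algebra that is not Radon–Nikodým

Conventions. Compact means compact Hausdorff, and $\omega=\{0,1,2,\dots\}$. For a Boolean algebra $A$, $\mathrm{St}(A)$ is the space of ultrafilters of $A$, and $\hat a=\{u: a\in u\}$ is the clopen set given by $a\in A$. Symmetric difference is written $\triangle$. "Countable" includes finite, and Boolean algebras have $0\ne 1$.

## 1. Metrizable and scattered compacta: two cases with a good metric

Let $X$ be a topological space and $d:X\times X\to[0,\infty)$ a metric. The topology of $d$ need not be the topology of $X$.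

**Definition.** The metric $d$ *fragments* $X$ if for every nonempty $Y\subset X$ and every $\varepsilon>0$ there is a nonempty relatively open $V\subset Y$ with $\sup\{d(x,y):x,y\in V\}<\varepsilon$. It is *lower semicontinuous* if $\{(x,y):d(x,y)\le r\}$ is closed in $X\times X$ for every $r>0$. A compact space is *fragmentable* if some metric fragments it, and *Radon–Nikodým* (RN) if some lower semicontinuous metric fragments it.

We use the same two words for functions $f:X\times X\to[0,\infty)$ that are not metrics.

A look at the $0/1$ metric separates the two conditions. On a compact space it is always lower semicontinuous: for $r<1$ the set $\{d\le r\}$ is the diagonal, which is closed in a Hausdorff space, and for $r\ge1$ it is everything. But it fragments $X$ only if every nonempty $Y\subset X$ has a relatively isolated point, because a set of $0/1$-diameter less than $1$ is a singleton. So it does not fragment the Cantor set $2^\omega$. A space in which every nonempty subset has a relatively isolated point is called *scattered*. A compact space is scattered as soon as it has no nonempty closed subset without isolated points, since the closure of a set without isolated points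 has none either.

**Proposition 1.** Let $A$ be a Boolean algebra that is countable, or whose Stone space is scattered. Then $\mathrm{St}(A)$ is RN.

*Proof.* If $A$ is countable, $K=\mathrm{St}(A)$ is metrizable. A compatible metric $d$ is continuous on $K\times K$, hence lower semicontinuous. Given $y\in Y\subset K$ and $\varepsilon>0$, the set $V=\{v\in Y:d(v,y)<\varepsilon/3\}$ is relatively open, with diameter at most $2\varepsilon/3<\varepsilon$.

If $K$ is scattered, the $0/1$ metric is lower semicontinuous, and for $V$ we take an isolated point of $Y$. $\square$

Recall that a Boolean algebra is *superatomic* if all its homomorphic images are atomic, and that $A$ is superatomic if and only if $\mathrm{St}(A)$ is scattered. So the second case is the case of superatomic algebras.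

Here is a scattered example that we will soon modify. Let $S=\omega^{<\omega}$ be the set of finite sequences of natural numbers. For $\gamma\in\omega^\omega$ let $\gamma|k$ be the restriction of $\gamma$ to $k=\{0,\dots,k-1\}$, and let $r_\gamma=\{\gamma|k:k\in\omega\}\subset S$ be the branch of $\gamma$. Two different branches have finite intersection. Take the algebra of subsets of $S$ generated by the singletons and all the $r_\gamma$. An ultrafilter containing a singleton is an isolated point. An ultrafilter containing no singleton contains no finite set, so it contains at most one $r_\gamma$, and an ultrafilter is determined by the generators in it. So apart from the isolated points there is at most one point $p_\gamma$ for each $\gamma$, plus one point $\infty$ whose ultrafilter contains no $r_\gamma$ and no finite set. If a nonempty $Y$ contains an isolated point of the space, that point is isolated in $Y$. Otherwise, if $p_\gamma\in Y$, then $\hat r_\gamma\cap Y=\{p_\gamma\}$. Otherwise $Y=\{\infty\}$. So the Stone space is scattered and, by Proposition 1, RN.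

What changes if the space is neither metrizable nor scattered, but put together from metrizable pieces in a scattered way? We will replace each point $s$ of the tree above by a Cantor set and let the branch $\gamma$ cut a piece out of each Cantor set that it passes. A fragmenting metric will still be immediate. The issue will be lower semicontinuity.

## 2. Minimally generated algebras and the theorems

**Definition.** For Boolean algebras $B\subseteq C$, $C$ is a *minimal extension* of $B$ if $B\ne C$ and there is no subalgebra $H$ with $B\subsetneq H\subsetneq C$. An algebra $A$ is *minimally generated* if there are an ordinal $\delta$ and a chain of subalgebras $(A_\alpha)_{\alpha\le\delta}$ of $A$ such that $A_0=\{0,1\}$ and $A_\delta=A$; $A_{\alpha+1}$ is a minimal extension of $A_\alpha$ for every $\alpha<\delta$; and $A_\lambda=\bigcup_{\alpha<\lambda}A_\alpha$ for every limit ordinal $\lambda\le\delta$.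

Example: if $B$ is finite and $C$ is obtained by splitting one atom of $B$ into two, then $C$ is a minimal extension. Indeed, an algebra $H$ with $B\subseteq H\subseteq C$ either splits that atom in the same way, and is $C$, or does not split it, and is $B$.

Another source of examples: every zero-dimensional compact line (a linearly ordered set that is compact in its order topology) is the Stone space of a minimally generated algebra. It is known that every fragmentable compact line is RN. The paper "On fragmentable compact lines" of Antonio Avilés, Gonzalo Martínez-Cervantes, Grzegorz Plebanek and Stevo Todorcevic (arXiv:1806.08934, 2018) asks whether the same holds one level up: *is the Stone space of a minimally generated Boolean algebra RN provided it is fragmentable?*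

The answer is no. The examples are algebras $A_\Gamma$, one for each nonempty $\Gamma\subset\omega^\omega$, constructed in Section 3, with Stone spaces $F_\Gamma=\mathrm{St}(A_\Gamma)$.

**Theorem A.** For $\Gamma=\omega^\omega$ the algebra $A_\Gamma$ is minimally generated, and its Stone space $F_\Gamma$ is fragmentable but not RN.

For the sharper version recall that, for $\gamma,g\in\omega^\omega$, $\gamma\le^*g$ means $\gamma(k)\le g(k)$ for all but finitely many $k$; that $\Gamma$ is *bounded* in $(\omega^\omega,\le^*)$ if some $g$ satisfies $\gamma\le^*g$ for all $\gamma\in\Gamma$; and that $\mathfrak b$ is the least size of an unbounded set. For example, every countable set $\{g_n:n\in\omega\}$ is bounded, by $g(k)=\max_{n\le k}g_n(k)$. The whole of $\omega^\omega$ is unbounded, since $g+1\not\le^*g$.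

**Theorem B.** For every nonempty $\Gamma\subset\omega^\omega$, $A_\Gamma$ is minimally generated and $F_\Gamma$ is fragmentable. Every point of $F_\Gamma$ except one (the point called $\infty$ below) has a metrizable clopen neighborhood, whatever $\Gamma$ is. The following are equivalent:

1. $F_\Gamma$ is RN;
2. $F_\Gamma$ is a continuous image of an RN compact;
3. there is a lower semicontinuous $f:F_\Gamma\times F_\Gamma\to[0,\infty)$ with $f(x,y)=0\iff x=y$ that fragments $F_\Gamma$ (symmetry and the triangle inequality are not required);
4. $\Gamma$ is bounded in $(\omega^\omega,\le^*)$.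

Hence for each unbounded $\Gamma$, $F_\Gamma$ is a counterexample that is not even a continuous image of an RN compact. Some counterexample $F_\Gamma$ has weight $\mathfrak b$, and $F_\Gamma$ is RN whenever $|\Gamma|<\mathfrak b$. "All points but one" is optimal: a zero-dimensional compact in which every point has an RN neighborhood is RN.

**Theorem C.** For a Boolean algebra $A$, $\mathrm{St}(A)$ is RN if and only if $A$ is the union of an increasing sequence $(A_n)_{n\in\omega}$ of superatomic subalgebras.

Proposition 1 gives the two extreme cases of Theorem C: all $A_n$ finite, or $A_n=A$ for all $n$.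

## 3. Cantor sets on the tree $\omega^{<\omega}$

Let $X=S\times2^\omega$ with $S=\omega^{<\omega}$ discrete. Put
$$K_s=\{s\}\times2^\omega,\qquad C_i=\{x\in2^\omega:x(i)=1\}.$$
Let $J$ be the set of all clopen $D\subset X$ contained in a finite union of sets $K_s$, and let $B=J\cup\{X\setminus D:D\in J\}$. Each $K_s$ has countably many clopen subsets, so $B$ is a countable algebra. $J$ is an ideal in the algebra of clopen subsets of $X$. In the scattered example, the finite sets played the role of $J$.

For $\gamma\in\omega^\omega$ put
$$a_\gamma=\bigcup_{k\in\omega}\{\gamma|k\}\times C_{\gamma(k)}.$$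
So the branch $\gamma$ cuts the Cantor set at $\gamma|k$ along the coordinate that tells where $\gamma$ goes next. The trace of $a_\gamma$ on each $K_s$ is clopen, so $a_\gamma$ is clopen in $X$.

* (i) If $\gamma\neq\gamma'$, then $a_\gamma\cap a_{\gamma'}\in J$. Let $m$ be the first place where they differ. If $\gamma|k=\gamma'|j$ then $k=j$ by comparing lengths, and $k\le m$. So $a_\gamma\cap a_{\gamma'}\subset\bigcup_{k\le m}K_{\gamma|k}$.
* (ii) $a_\gamma\notin J$, since $a_\gamma$ meets infinitely many of the sets $K_s$.

For nonempty $\Gamma\subset\omega^\omega$, let $A_\Gamma$ be the algebra of subsets of $X$ generated by $B\cup\{a_\gamma:\gamma\in\Gamma\}$, and $F_\Gamma=\mathrm{St}(A_\Gamma)$.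

**The points of $F_\Gamma$.** We want a complete list of the ultrafilters. All members of $A_\Gamma$ are clopen in $X$, and $J\subset A_\Gamma$, so the traces of members of $A_\Gamma$ on $K_s$ are exactly the clopen subsets of $K_s$. Hence $\hat K_s$, the set of ultrafilters containing $K_s$, is canonically homeomorphic to $K_s\cong2^\omega$: the point $(s,x)$ corresponds to the ultrafilter $\{a\in A_\Gamma:(s,x)\in a\}$. We identify $\hat K_s$ with $K_s$.

Now let $u$ be an ultrafilter containing no $K_s$. A member of $u\cap J$ would lie in some $K_{s_1}\cup\dots\cup K_{s_m}$, forcing some $K_{s_i}\in u$. So $u\cap J=\emptyset$ and $u\cap B=\{X\setminus D:D\in J\}$. By (i), $u$ contains at most one $a_\gamma$. As $u$ is determined by which generators it contains, there is at most one such $u$ with $a_\gamma\in u$, for each $\gamma\in\Gamma$; call it $p_\gamma$. There is at most one such $u$ containing no $a_\gamma$; call it $\infty$. They all exist: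

* $p_\gamma$ exists because $a_\gamma$ is not covered by finitely many $K_s$, so $\{a_\gamma\}\cup\{X\setminus D:D\in J\}$ has the finite intersection property.
* $\infty$ exists because finitely many sets $K_{s_1},\dots,K_{s_l}$ and $a_{\gamma_1},\dots,a_{\gamma_m}$ never cover $X$. Let $\mathbf 0$ be the zero sequence. It lies in no $C_i$, so $(s,\mathbf 0)$ lies in no $a_\gamma$, and for $s\notin\{s_1,\dots,s_l\}$ the point $(s,\mathbf 0)$ is uncovered.

Therefore
$$F_\Gamma=\bigsqcup_{s\in S}K_s\ \sqcup\ \{p_\gamma:\gamma\in\Gamma\}\ \sqcup\ \{\infty\},\qquad K_s\ \text{clopen},\qquad \hat a_\gamma=a_\gamma\cup\{p_\gamma\}. \tag{1}$$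
Write $s^\frown i$ for $s$ extended by $i$. If $\gamma\in\Gamma$ extends $s^\frown i$, then $\gamma|k=s$ and $\gamma(k)=i$ for $k$ the length of $s$, so
$$\hat a_\gamma\cap K_s=\{s\}\times C_i, \tag{2}$$
and $\hat a_\gamma\cap K_s=\emptyset$ if $\gamma$ does not extend $s$.

## 4. $A_\Gamma$ is minimally generated

**Step 1: the first $\omega$ stages reach $B$.** Enumerate the countable, infinite algebra $B$ and let $B_n$ be the finite subalgebra generated by its first $n$ elements, so $B_0=\{\emptyset,X\}$. Delete repetitions, and between consecutive algebras insert a maximal chain of subalgebras, which is finite. This gives $A_0=\{\emptyset,X\}\subsetneq A_1\subsetneq\cdots$, each a minimal extension of the one before, with $\bigcup_{n<\omega}A_n=B=:A_\omega$.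

**Step 2: add the $a_\gamma$ one at a time.** Enumerate $\Gamma=\{\gamma_\xi:\xi<\kappa\}$ without repetitions, and for $\xi\le\kappa$ let $A_{\omega+\xi}$ be generated by $B\cup\{a_{\gamma_\eta}:\eta<\xi\}$. Then $A_{\omega+0}=B$, $A_{\omega+\kappa}=A_\Gamma$, and at limit stages we have unions. Fix $\xi<\kappa$ and write $A'=A_{\omega+\xi}$, $\gamma=\gamma_\xi$, $a=a_\gamma$. We must show that the algebra $A'(a)$ generated by $A'\cup\{a\}$ is a minimal extension of $A'$.

**Step 3: elements of $A'$ nearly contain or nearly miss $a$.** The purpose is to see how little new material $a$ creates. Claim: for every $b\in A'$, $a\cap b\in J$ or $a\setminus b\in J$. Consider all clopen $b\subset X$ with this property. They are closed under complements, as $a\cap(X\setminus b)=a\setminus b$. They are closed under unions: if $a\setminus b\in J$, then $a\setminus(b\cup b')$ is a clopen subset of $a\setminus b$ and so is in $J$ (similarly for $b'$), and if $a\cap b,a\cap b'\in J$, then $a\cap(b\cup b')\in J$. So they form an algebra. It contains $J$, hence $B$, and by (i) it contains every $a_{\gamma'}$ with $\gamma'\neq\gamma$. So it contains $A'$.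

**Step 4: $a\notin A'$.** The $b\in A_\Gamma$ with $p_\gamma\in\hat b\iff\infty\in\hat b$ form a subalgebra. It contains $J$, because neither point lies in $\hat D$ for $D\in J$, and it contains every $a_{\gamma'}$ with $\gamma'\in\Gamma\setminus\{\gamma\}$, for the same reason. So it contains $A'$. But $p_\gamma\in\hat a$ and $\infty\notin\hat a$.

**Step 5: a normal form.** We show $A'(a)=E$, where $E=A'\cup\{b\triangle a:b\in A'\}$. Clearly $E\subset A'(a)$ and $A'\cup\{a\}\subset E$, so we need that $E$ is an algebra. It is closed under $\triangle$, because $(b\triangle a)\triangle(b'\triangle a)=b\triangle b'$, and the other cases are immediate. As $X\in E$, it is closed under complements. For intersections, let $b\in A'$. By Step 3, either $b\cap a\in J\subset A'$, or $a\setminus b\in J\subset A'$ and $b\cap a=a\triangle(a\setminus b)$. Either way $b\cap a\in E$. Hence for $b,b'\in A'$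
$$b\cap(b'\triangle a)=(b\cap b')\triangle(b\cap a)\in E,$$
$$(b\triangle a)\cap(b'\triangle a)=(b\cap b')\triangle(b\cap a)\triangle(b'\cap a)\triangle a\in E.$$

**Step 6: minimality.** By Step 4, $A'\ne A'(a)$. Let $A'\subsetneq H\subset A'(a)$ be a subalgebra and pick $c\in H\setminus A'$. By Step 5, $c=b\triangle a$ with $b\in A'$, so $a=b\triangle c\in H$ and $H=A'(a)$. Hence $A_\Gamma$ is minimally generated. $\square$

## 5. The fragmenting metric, and metrics that are compatible on every $K_s$

**Fragmentability.** Let $\rho_0\le1$ be a compatible metric on $2^\omega$. Put $\rho((s,x),(s,y))=\rho_0(x,y)$, put $\rho(u,v)=1$ for distinct $u,v\in F_\Gamma$ not lying in a common $K_s$, and put $\rho(u,u)=0$.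

This is a metric. For the triangle inequality $\rho(u,w)\le\rho(u,v)+\rho(v,w)$ with $u,v,w$ distinct: if all three lie in one $K_s$, it holds for $\rho_0$. Otherwise $v$ fails to share a piece with at least one of $u,w$, so the right side is at least $1$.

It fragments $F_\Gamma$. Let $\emptyset\neq Y\subset F_\Gamma$ and $\varepsilon>0$.

* If $Y\cap K_s\ne\emptyset$ for some $s$: $K_s$ is clopen in $F_\Gamma$ and $\rho$ is compatible on $K_s$, so some nonempty relatively open subset of $Y\cap K_s$ has diameter less than $\varepsilon$, and it is relatively open in $Y$.
* Otherwise $Y\subset\{p_\gamma:\gamma\in\Gamma\}\cup\{\infty\}$. If $p_\gamma\in Y$, then $Y\cap\hat a_\gamma=\{p_\gamma\}$ by (1), so $p_\gamma$ is isolated in $Y$. If $Y$ contains no $p_\gamma$, then $Y=\{\infty\}$. In both cases a singleton is relatively open in $Y$.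

So $F_\Gamma$ is fragmentable for every nonempty $\Gamma$. $\square$

**Can we choose the metrics on the $K_s$ better?** We used the same $\rho_0$ on every $K_s$. The sensible first attempt at an RN metric is to choose a cleverer compatible metric on each $K_s$, and other distances between pieces, so as to obtain lower semicontinuity. For $\Gamma=\omega^\omega$ this cannot work. *If $\Gamma=\omega^\omega$, no lower semicontinuous metric $d$ on $F_\Gamma$ induces the usual topology on every $K_s$.*

Let $\mathbf e_i\in2^\omega$ be $1$ at $i$ and $0$ elsewhere. Then $\mathbf e_i\to\mathbf 0$ in $2^\omega$, so for such a $d$ we have $d((s,\mathbf e_i),(s,\mathbf 0))\to0$ as $i\to\infty$, for each $s$. Choose $\gamma(0),\gamma(1),\dots$ recursively such that the points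
$$u_k=(\gamma|k,\ \mathbf e_{\gamma(k)}),\qquad v_k=(\gamma|k,\ \mathbf 0)$$
satisfy $d(u_k,v_k)\le2^{-k}$. Convergence in a Stone space can be tested on generators. Each $D\in J$ contains only finitely many $u_k$ and finitely many $v_k$. All $u_k$ lie in $a_\gamma$, so by (i) each $a_{\gamma'}$ with $\gamma'\ne\gamma$ contains only finitely many of them. No $v_k$ lies in any $a_{\gamma'}$. So $u_k\to p_\gamma$ and $v_k\to\infty$. For every $r>0$ the closed set $\{d\le r\}$ contains $(u_k,v_k)$ for all large $k$, hence contains $(p_\gamma,\infty)$. So $d(p_\gamma,\infty)=0$, which is absurd.

**Where this stops.** It is not yet a proof of Theorem A, because a lower semicontinuous fragmenting metric need not be compatible on $K_s$, and it may keep all $\mathbf e_i$ far from $\mathbf 0$. Here is such a metric on $2^\omega$. Let $U_i=\{x:x(i)=1,\ x(j)=0\text{ for }j<i\}$. The clopen sets $U_i$ and the set $\{\mathbf 0\}$ partition $2^\omega$. Let $\theta(x,y)=\rho_0(x,y)$ if $x,y$ are in the same class and $\theta(x,y)=\rho_0(x,y)+1$ otherwise. This is the sum of a metric and a pseudometric, so it is a metric.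

The relation $R$ "same class" is closed: of two points in different classes, one lies in some $U_i$ and the other does not, and $U_i\times(2^\omega\setminus U_i)$ and its mirror image are open and miss $R$. The set $\{\theta\le r\}$ is $\{\rho_0\le r\}\cap R$, together with $\{\rho_0\le r-1\}$ when $r\ge1$, so it is closed. If $Y$ meets some $U_i$, a small $\rho_0$-ball in $Y\cap U_i$ has small $\theta$-diameter; otherwise $Y=\{\mathbf 0\}$. So $\theta$ is lower semicontinuous and fragments $2^\omega$, yet $\theta(\mathbf e_i,\mathbf 0)\ge1$ for all $i$.

Fragmentation gives no control at points chosen in advance. It only says that somewhere, in each subset, there is a small relatively open piece. So we reverse the argument. Rather than follow one branch through many Cantor sets, we stay in one Cantor set $K_s$ and show that many branches through $s$ make *all* its points uniformly far apart.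

## 6. One Cantor set cut uniformly in every coordinate: proof of Theorem A

Lower semicontinuity enters only through the next lemma.

**Lemma 2.** Let $L$ be compact, let $f:L\times L\to[0,\infty)$ be lower semicontinuous with $f(x,y)>0$ for $x\ne y$, and let $P\subset L\times L$ be nonempty, compact and disjoint from the diagonal. Then $f$ attains a minimum on $P$, and it is positive.

*Proof.* Let $m=\inf_Pf$. The sets $P\cap\{f\le m+1/n\}$, $n\ge1$, are nonempty, closed and decreasing, so they have a common point. There $f\le m$, hence $f=m$. As $P$ misses the diagonal, $m>0$. $\square$

*Proof of Theorem A.* Minimal generation and fragmentability are proved in Sections 4 and 5. Let $\Gamma=\omega^\omega$ and suppose $d$ is a lower semicontinuous metric fragmenting $F=F_\Gamma$.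

**Step 1: each branch gets a positive gap.** The set $\hat a_\gamma\times(F\setminus\hat a_\gamma)$ is compact, disjoint from the diagonal, and contains $(p_\gamma,\infty)$. Let $\delta_\gamma>0$ be the minimum of $d$ on it, by Lemma 2.

**Step 2: many branches through one node share a gap.** For $n\ge1$ let $\Gamma_n=\{\gamma:\delta_\gamma\ge1/n\}$. Then $\omega^\omega=\bigcup_n\Gamma_n$. By the Baire category theorem some $\Gamma_n$ is dense in a basic open set $\{\gamma:\gamma\supset s\}$, $s\in S$. For each $i$ the set $\{\gamma:\gamma\supset s^\frown i\}$ is a nonempty open subset of it. Hence for every $i\in\omega$ there is $\gamma_i\in\Gamma_n$ extending $s^\frown i$.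

**Step 3: distinct points of $K_s$ are at distance at least $1/n$.** Let $(s,x)\ne(s,y)$ and choose $i$ with $x(i)\ne y(i)$. By (2), $\hat a_{\gamma_i}\cap K_s=\{s\}\times C_i$, so exactly one of the two points lies in $\hat a_{\gamma_i}$. If it is $(s,x)$, then $d((s,x),(s,y))\ge\delta_{\gamma_i}\ge1/n$. If it is $(s,y)$, the same holds by the symmetry of $d$.

**Step 4: contradiction.** As $d$ fragments $F$, there is a nonempty relatively open $V\subset K_s$ with $d$-diameter less than $1/n$. By Step 3, $V$ is a single point, so $K_s\cong2^\omega$ has an isolated point, which is false. $\blacksquare$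

## 7. Finitely branching sets and $\le^*$-boundedness

Step 2 produced all $i$, but infinitely many $i$ would suffice: a Cantor set with infinitely many free coordinates is still without isolated points. This leads to the right condition on $\Gamma$.

**Definition.** For $G\subset\omega^\omega$ and $s\in S$ put $N_G(s)=\{i:s^\frown i\subset\gamma\text{ for some }\gamma\in G\}$. Call $G$ *finitely branching* if all $N_G(s)$ are finite.

For example, $\{\gamma:\gamma\le h\}$ (pointwise) is finitely branching for each $h\in\omega^\omega$, since $N(s)\subset\{0,\dots,h(k)\}$ for $s$ of length $k$. On the other hand, $\omega^\omega$ is not finitely branching. As $N_{G\cup H}(s)=N_G(s)\cup N_H(s)$, finite unions of finitely branching sets are finitely branching.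

**Lemma 3.** $\Gamma$ is $\le^*$-bounded if and only if $\Gamma=\bigcup_n\Gamma_n$ with every $\Gamma_n$ finitely branching.

*Proof.* Let $\gamma\le^*g$ for all $\gamma\in\Gamma$. The function $g$ has countably many finite modifications. For each $\gamma\in\Gamma$ the function $h=\max(\gamma,g)$ is one of them, and $\gamma\le h$. So $\Gamma$ is covered by the countably many sets $\{\gamma\in\Gamma:\gamma\le h\}$, $h$ a finite modification of $g$, and these are finitely branching.

Conversely, let $\Gamma=\bigcup_n\Gamma_n$ with $\Gamma_n$ finitely branching. By induction on $k$, $\{\gamma|k:\gamma\in\Gamma_n\}$ is finite: its members for $k+1$ are of the form $s^\frown i$ with $s$ among the finitely many members for $k$ and $i$ in the finite set $N_{\Gamma_n}(s)$. So $\Gamma_n$ is pointwise bounded by some $g_n$. With $g(k)=\max_{n\le k}g_n(k)$ we have $g_n\le^*g$ for all $n$, and $g$ bounds $\Gamma$. $\square$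

## 8. Continuous images and levels of separation: two lemmas

We will also have to exclude that $F_\Gamma$ is an *image* of an RN compact $L$ under some $\pi$. The difficulty is that a small relatively open set upstairs may be collapsed by $\pi$ and say nothing about $F_\Gamma$; for instance, $\pi^{-1}(Z)$ may have isolated points even if $Z$ has none. The remedy is to pass to a minimal closed set that still covers $Z$.

**Lemma 4.** Let $d$ be a metric fragmenting a compact space $L$, let $q:L\to K$ be a continuous surjection onto a compact space, and let $P\subset K$ be nonempty, closed and without isolated points. Then for every $\varepsilon>0$ there are $u,v\in L$ with $q(u),q(v)\in P$, $q(u)\ne q(v)$ and $d(u,v)<\varepsilon$.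

*Proof.* Consider the closed $M\subset q^{-1}(P)$ with $q(M)=P$. There is at least one, $q^{-1}(P)$ itself. If $(M_t)$ is a chain of such sets, then for $z\in P$ the sets $M_t\cap q^{-1}(z)$ form a chain of nonempty compact sets and have a common point, so $\bigcap_tM_t$ is again such a set. By Zorn's lemma there is a minimal one, $M$; it is nonempty because $P$ is.

Let $V\subset M$ be nonempty, relatively open, of $d$-diameter less than $\varepsilon$. If $q(V)$ has two points, we are done. Suppose $q(V)=\{z\}$. Then $q(M\setminus V)$ is closed, being compact, and contains $P\setminus\{z\}$, which is dense in $P$ because $z$ is not isolated in $P$. So $q(M\setminus V)=P$, contradicting the minimality of $M$. $\square$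

In the positive direction we build metrics from closed equivalence relations.

**Lemma 5.** Let $E_0\supseteq E_1\supseteq\cdots$ be closed equivalence relations on a compact space $K$ whose intersection is the diagonal. Let $d_n(x,y)=0$ if $(x,y)\in E_n$ and $d_n(x,y)=1$ otherwise. Then $d=\sum_{n\ge0}2^{-n-1}d_n$ is a lower semicontinuous metric. If for every nonempty $Y\subset K$ and every $n$ there is a nonempty relatively open $V\subset Y$ with $V\times V\subset E_n$, then $d$ fragments $K$.

*Proof.* Each $d_n$ is a pseudometric, so $d$ is one too. If $x\ne y$, then $d_n(x,y)=1$ for some $n$, so $d(x,y)>0$. As the $E_n$ decrease, if $m$ is the least index with $(x,y)\notin E_m$, then $d(x,y)=\sum_{n\ge m}2^{-n-1}=2^{-m}$. For $r\ge1$ the set $\{d\le r\}$ is everything. For $0<r<1$ let $m\ge1$ be least with $2^{-m}\le r$. Then $d(x,y)\le r$ holds exactly when $(x,y)\in E_{m-1}$, so $\{d\le r\}=E_{m-1}$ is closed. If $V\times V\subset E_n$, then $d\le2^{-n-1}$ on $V\times V$, and $n$ is arbitrary. $\square$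

## 9. Proof of Theorem B

Minimal generation and fragmentability were proved in Sections 4 and 5 for arbitrary nonempty $\Gamma$.

**Metrizable neighborhoods.** The points of $K_s$ have the metrizable clopen neighborhood $K_s$. For $p_\gamma$ take $\hat a_\gamma$, which is the Stone space of the trace of $A_\Gamma$ on $a_\gamma$. That trace is generated by the traces of the generators: $a_\gamma$ itself, traces of elements of the countable $B$, and the sets $a_\gamma\cap a_{\gamma'}\in J$ for $\gamma'\ne\gamma$, by (i). As $J$ is countable, these are countably many sets, so the trace is countable and $\hat a_\gamma$ is metrizable. Only $\infty$ can fail to have a metrizable clopen neighborhood.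

**Equivalence.** (1)⇒(2) holds by the identity map, and (1)⇒(3) by taking $f=d$. We prove (2)⇒(4), (3)⇒(4) and (4)⇒(1).

**A perfect set common to both negative steps.** Suppose $\Gamma_n\subset\Gamma$, $s\in S$, and $N=N_{\Gamma_n}(s)$ is infinite. Put
$$Z=\{(s,x):x(i)=0\text{ for all }i\notin N\}. \tag{3}$$
This closed subset of $K_s$ is homeomorphic to $2^N$ and has no isolated points. Distinct points of $Z$ differ at some $i\in N$. Some $\gamma\in\Gamma_n$ extends $s^\frown i$, and by (2) exactly one of the two points lies in $\hat a_\gamma$. So
$$\text{distinct points of }Z\text{ are separated by }\hat a_\gamma\text{ for some }\gamma\in\Gamma_n. \tag{4}$$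

**(2)⇒(4).** Let $\pi:L\to F_\Gamma$ be a continuous surjection, and $d_L$ a lower semicontinuous metric fragmenting the compact space $L$. For $\gamma\in\Gamma$ the set $\pi^{-1}(\hat a_\gamma)\times\pi^{-1}(F_\Gamma\setminus\hat a_\gamma)$ is compact, disjoint from the diagonal, and nonempty since $\pi$ is onto. Let $\delta_\gamma>0$ be the minimum of $d_L$ on it (Lemma 2), and $\Gamma_n=\{\gamma\in\Gamma:\delta_\gamma\ge1/n\}$ for $n\ge1$. Then $\Gamma=\bigcup_n\Gamma_n$. By Lemma 3 it is enough that each $\Gamma_n$ is finitely branching. If not, take $s$ with $N_{\Gamma_n}(s)$ infinite and $Z$ from (3). By (4) and the symmetry of $d_L$, $d_L(u,v)\ge1/n$ whenever $\pi(u),\pi(v)$ are distinct points of $Z$. This contradicts Lemma 4 with $q=\pi$, $P=Z$, $\varepsilon=1/n$.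

**(3)⇒(4).** As $f$ may fail to be symmetric, let $\delta_\gamma>0$ be the minimum of $f$ on
$$\big(\hat a_\gamma\times(F_\Gamma\setminus\hat a_\gamma)\big)\cup\big((F_\Gamma\setminus\hat a_\gamma)\times\hat a_\gamma\big),$$
by Lemma 2, and put $\Gamma_n=\{\gamma\in\Gamma:\delta_\gamma\ge1/n\}$. Again $\Gamma=\bigcup_n\Gamma_n$. If some $N_{\Gamma_n}(s)$ is infinite, then by (4) $f\ge1/n$ on all pairs of distinct points of $Z$. A nonempty relatively open $V\subset Z$ with $\sup_{V\times V}f<1/n$ is then a singleton, contradicting that $Z$ has no isolated points. So every $\Gamma_n$ is finitely branching, and Lemma 3 gives (4). No triangle inequality was used.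

**(4)⇒(1).** By Lemma 3 write $\Gamma=\bigcup_n\Gamma_n$ with $\Gamma_n$ finitely branching. Replacing $\Gamma_n$ by $\Gamma_0\cup\dots\cup\Gamma_n$, we may assume that the sequence is increasing. Let $S=\{s_0,s_1,\dots\}$ and
$$G_n=\{a_\gamma:\gamma\in\Gamma_n\}\cup\{K_{s_j},\ \{s_j\}\times C_i:\ i,j\le n\}.$$
Let $E_n$ be the set of pairs $(u,v)\in F_\Gamma\times F_\Gamma$ that no $\hat c$ with $c\in G_n$ separates. We check the hypotheses of Lemma 5.

*Closed and decreasing.* $E_n$ is the intersection over $c\in G_n$ of the clopen equivalence relations $(\hat c\times\hat c)\cup\big((F_\Gamma\setminus\hat c)\times(F_\Gamma\setminus\hat c)\big)$, so it is a closed equivalence relation. As $G_n\subset G_{n+1}$, the $E_n$ decrease.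

*Intersection the diagonal.* The set $\bigcup_nG_n$ generates $A_\Gamma$: it contains all $a_\gamma$, and the sets $K_s$ and $\{s\}\times C_i$ generate every clopen subset of $K_s$, hence $J$ and $B$. For fixed $u,v$ the elements of $A_\Gamma$ that do not separate $u$ and $v$ form a subalgebra. So if $(u,v)\in\bigcap_nE_n$, then no element of $A_\Gamma$ separates them, and $u=v$.

*Small pieces.* Let $\emptyset\ne Y\subset F_\Gamma$ and $n\in\omega$.

* If $Y\cap K_s\ne\emptyset$: by (2) the traces on $K_s$ of the sets $\hat c$, $c\in G_n$, are among $\emptyset$, $K_s$, and $\{s\}\times C_i$ with $i\in N_{\Gamma_n}(s)$ or $i\le n$. This is a *finite* family of clopen sets, because $\Gamma_n$ is finitely branching. It partitions $K_s$ into finitely many clopen pieces, and any two points of one piece are $E_n$-equivalent. Let $V$ be the intersection of $Y$ with a piece that meets $Y$. It is relatively open in $Y$, as $K_s$ is clopen in $F_\Gamma$.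
* If $Y\subset\{p_\gamma:\gamma\in\Gamma\}\cup\{\infty\}$, then $Y$ has an isolated point, as in Section 5, and we let $V$ be that singleton.

By Lemma 5, $F_\Gamma$ is RN. This completes the proof of the equivalence.

**Unbounded $\Gamma$ and weight.** For unbounded $\Gamma$, (2) fails, so the fragmentable space $F_\Gamma$ is not a continuous image of an RN compact. The space $\omega^\omega$ is unbounded, so this covers $F_{\omega^\omega}$. The weight of $F_\Gamma$ is $|A_\Gamma|=\max(\omega,|\Gamma|)$: $B$ is countable and infinite, and the $a_\gamma$ are distinct by (i) and (ii). By the definition of $\mathfrak b$ there is an unbounded $\Gamma$ of size $\mathfrak b$. Since countable sets are bounded, $\mathfrak b>\omega$, so this $F_\Gamma$ is a counterexample of weight $\mathfrak b$. If $|\Gamma|<\mathfrak b$, then $\Gamma$ is bounded and $F_\Gamma$ is RN.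

**One bad point is the minimum.** Let $K$ be zero-dimensional compact such that every point has an RN neighborhood. RN passes to closed subspaces by restricting the metric. So every point has a clopen RN neighborhood, and by compactness $K$ is a finite disjoint union of clopen sets $K_j$ with lower semicontinuous fragmenting metrics $d_j$. Let $d=\min(d_j,1)$ on $K_j\times K_j$ and $d=1$ on $K_i\times K_j$ for $i\ne j$. The triangle inequality holds as for $\rho$ in Section 5, so $d$ is a metric. It fragments $K$: a nonempty $Y$ meets some $K_j$, which is clopen, and a relatively open subset of $Y\cap K_j$ of small $d_j$-diameter is relatively open in $Y$. It is lower semicontinuous: for $0<r<1$ the set $\{d\le r\}$ is $\bigcup_j\{d_j\le r\}$, a finite union of closed sets, and for $r\ge1$ it is everything. So $K$ is RN.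

Hence a zero-dimensional compact that is not RN has at least one point without RN neighborhood. For unbounded $\Gamma$ the space $F_\Gamma$ has exactly one, since every point other than $\infty$ has a metrizable, hence RN, neighborhood. $\blacksquare$

## 10. Unions of superatomic subalgebras: proof of Theorem C

Let $K=\mathrm{St}(A)$. For a subalgebra $A'\subset A$ the canonical surjection $K\to\mathrm{St}(A')$ is $u\mapsto u\cap A'$. We use that $A'$ is superatomic if and only if $\mathrm{St}(A')$ is scattered.

**Necessity.** Let $d$ be a lower semicontinuous metric fragmenting $K$. Sorting branches by their gap worked in Section 6; here we sort all of $A$ the same way. For $n\ge1$ let $A_n$ consist of $0,1$ and all $a\in A$ such that $d\ge1/n$ on $\hat a\times(K\setminus\hat a)$.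

*The $A_n$ increase to $A$.* Clearly $A_n\subset A_{n+1}$. For $a\in A\setminus\{0,1\}$ the set $\hat a\times(K\setminus\hat a)$ is nonempty, compact and disjoint from the diagonal, so by Lemma 2 $d$ has a positive minimum on it, and $a\in A_n$ for large $n$.

*$A_n$ is a subalgebra.* Closure under complements follows from the symmetry of $d$. Let $a,b\in A_n$, $x\in\hat a\cup\hat b$ and $y\notin\hat a\cup\hat b$. Then $x$ belongs to one of $\hat a,\hat b$ and $y$ does not belong to that one, so $d(x,y)\ge1/n$. Hence $a\vee b\in A_n$.

*$A_n$ is superatomic.* Let $q:K\to\mathrm{St}(A_n)$ be the canonical surjection. If $q(x)\ne q(y)$, then some element of $A_n$ separates $x$ and $y$, so $d(x,y)\ge1/n$. If $\mathrm{St}(A_n)$ were not scattered, it would contain a nonempty closed $P$ without isolated points, and Lemma 4 with $\varepsilon=1/n$ would give $x,y$ with $q(x)\ne q(y)$ and $d(x,y)<1/n$, a contradiction.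

So $A$ is the increasing union of the superatomic algebras $A_n$, $n\ge1$, and shifting the index by one gives a sequence indexed by $\omega$.

**Sufficiency.** Let $A=\bigcup_nA_n$ be an increasing union of superatomic subalgebras, $q_n:K\to\mathrm{St}(A_n)$ the canonical maps, and $E_n=\{(x,y):q_n(x)=q_n(y)\}$. We check the hypotheses of Lemma 5. $E_n$ is an equivalence relation, and it is closed as the preimage of the diagonal of $\mathrm{St}(A_n)$ under $q_n\times q_n$. For $m\le n$ the map $q_m$ factors through $q_n$, so the $E_n$ decrease. Their intersection is the diagonal, because $A=\bigcup_nA_n$ separates the points of $K$.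

Finally let $\emptyset\ne Y\subset K$ and $n\in\omega$. The set $q_n(Y)$ is a nonempty subset of a scattered space, so there is an open $W\subset\mathrm{St}(A_n)$ such that $W\cap q_n(Y)$ is a single point. Then $V=Y\cap q_n^{-1}(W)$ is nonempty and relatively open in $Y$, and $q_n$ is constant on $V$, so $V\times V\subset E_n$. By Lemma 5, $K$ carries a lower semicontinuous fragmenting metric, so $K$ is RN. $\blacksquare$
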